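# Joints and the Kruskal–Katona bound: eight lines with six joints, lifted to every dimension at least four

## 1. The guess: joints should cost at least as many lines as sets cost in shadow

Let $\mathbb F$ be a field and $d$ a positive integer.

**Definition (joint).** For a set $\mathcal L$ of lines in $\mathbb F^d$, a *joint* of $\mathcal L$ is a point that lies on $d$ lines of $\mathcal L$ whose directions are linearly independent. We say that $\mathcal L$ *forms $J$ joints* if it has exactly $J$ joints.

For instance, the three coordinate axes in $\mathbb F^3$ form one joint, the origin. Three lines through a point inside one plane of $\mathbb F^3$ form none.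

**Definition (shadow, Kruskal–Katona bound).** For a family $\mathcal A$ of $d$-element subsets of $\mathbb N$, the *shadow* $\partial\mathcal A$ is the family of all $(d-1)$-element sets contained in some member of $\mathcal A$. For positive integers $d,J$ let $f(d,J,0)$ be the minimum of $|\partial\mathcal A|$ over all families $\mathcal A$ of $J$ distinct $d$-element subsets of $\mathbb N$.

For example, $\mathcal A=\{123,124\}$ has shadow $\{12,13,23,14,24\}$, of size $5$. The function $f$ is given by a classical theorem.

**Cited fact (Kruskal 1963, Katona 1968).** Every $J\ge 1$ has a unique representation
$$J=\sum_{i=t}^d\binom{a_i}{i},\qquad a_d>a_{d-1}>\dots>a_t\ge t\ge 1,$$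
called its *$d$-cascade*, and then
$$f(d,J,0)=\sum_{i=t}^d\binom{a_i}{i-1}.$$

For $d=3$ and $J=6$ we have $6=\binom43+\binom22+\binom11$, so $f(3,6,0)=6+2+1=9$. A family with this shadow is $\{123,124,134,234,125,135\}$: its shadow consists of the six pairs in $\{1,2,3,4\}$ and $15,25,35$.

What has this to do with lines? Let $d\ge2$ and take $M\ge d$ hyperplanes in $\mathbb F^d$ in general position, meaning that their $d$-wise intersections are all distinct points. (Over an infinite field the hyperplanes $x_1+ux_2+\dots+u^{d-1}x_d=u^d$, for $M$ distinct values of $u$, will do. Any $d$ normals are independent by Vandermonde, and a point lies on at most $d$ of them because a monic polynomial of degree $d$ has at most $d$ roots.) For a $(d-1)$-subset $I$ of $[M]=\{1,\dots,M\}$ let $\ell_I$ be the intersection of the hyperplanes with index in $I$, and for a $d$-subset $K$ let $p_K$ be the corresponding point.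

* The $\ell_I$ are $\binom M{d-1}$ distinct lines. A line $\ell_I=\ell_{I'}$ with $I\neq I'$ would lie in at least $d$ of the hyperplanes, but $d$ of them meet in a point.
* A point on two distinct lines $\ell_I,\ell_{I'}$ lies on at least $d$ of the hyperplanes, so it is some $p_K$. Since the $p_K$ are distinct, $p_K$ lies on exactly the $d$ hyperplanes of $K$, and the lines $\ell_I$ through it are exactly the $d$ lines $\ell_{K\setminus\{i\}}$, $i\in K$.
* These $d$ lines have independent directions. The direction $v_i$ of $\ell_{K\setminus\{i\}}$ is annihilated by the normals of all hyperplanes of $K$ except the $i$-th. It is not annihilated by the $i$-th, because the $d$ normals are independent and $v_i\ne0$.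

So the $\binom M{d-1}$ lines form exactly $\binom Md$ joints, and this matches $f\big(d,\binom Md,0\big)=\binom M{d-1}$. More is true. If we keep only the lines $\ell_I$ with $I$ in some family $\mathcal S$, then $p_K$ is a joint exactly when all $(d-1)$-subsets of $K$ lie in $\mathcal S$. The joints thus correspond to a family $\mathcal A$ with $\partial\mathcal A\subseteq\mathcal S$, and the number of lines is at least $|\partial \mathcal A|\ge f(d,J,0)$. Inside such an arrangement the Kruskal–Katona bound is simply true.

The natural guess is that arrangements are the best one can do, at least when $J$ is large, and that the answer to the following question is yes. The question comes from Ting-Wei Chao and Hung-Hsun Hans Yu, "Tight Bound and Structural Theorem for Joints", arXiv:2307.15380 (2023).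

**Question.** Is it true that for every positive integer $d$ there is a $J_0=J_0(d)$, depending only on $d$, such that for every field $\mathbb F$ and every integer $J\ge J_0$, every set of lines in $\mathbb F^d$ that forms exactly $J$ joints consists of at least $f(d,J,0)$ lines?

Let us test it.

## 2. Dimensions one and two: the guess holds for all $J$

**Dimension 1.** Here $f(1,J,0)=1$, since the shadow is $\{\emptyset\}$. Having a joint requires at least one line.

**Dimension 2.** A joint is a common point of two distinct lines with different directions, and two distinct lines meet in at most one point. So $L$ lines form $J\le\binom L2$ joints. Choose $J$ edges on $L$ vertices. This is a family of $J$ two-element sets whose shadow has at most $L$ members, so $f(2,J,0)\le L$.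

In both dimensions the bound holds for every $J\ge1$ and every field.

## 3. Dimension three: the guess holds up to five joints

From the cascades $1=\binom33$, $2=\binom33+\binom22$, $3=\binom33+\binom22+\binom11$, $4=\binom43$, $5=\binom43+\binom22$, $6=\binom43+\binom22+\binom11$ we read off

$$f(3,J,0)=3,\;5,\;6,\;6,\;8,\;9\qquad (J=1,\dots,6).$$

Now count lines, over any field. Each joint has at least three lines through it.

**$J=1$.** At least $3$ lines.

**$J=2$.** At most one line passes through both joints, so there are at least $3+3-1=5$ lines.

**$J=3$ and $J=4$.** Take three joints. If they are not collinear, no line contains all three and at most three lines contain two of them, so there are at least $9-3=6$ lines. If they lie on a line $\ell$, then each has at least two lines of $\mathcal L$ other than $\ell$ (whether or not $\ell\in\mathcal L$). Such lines at different joints are different, since a line through two of the joints is $\ell$. So again there are at least $6$.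

**$J\ge5$.** The aim is at least $8$ lines. Take five joints and suppose there are at most $7$ lines. The number of incidences between these five joints and the lines is at least $15>14$, so some $\ell\in\mathcal L$ contains at least three of the five. Each joint on $\ell$ has at least two further lines, and these are distinct for distinct joints on $\ell$. Four joints on $\ell$ would therefore give at least $1+8=9$ lines. So exactly three of the five, say $A,B,C$, lie on $\ell$. Together with $\ell$ they account for at least $1+6=7$ lines, so there are exactly $7$ lines and every line other than $\ell$ passes through one of $A,B,C$. Let $D\notin\ell$ be a fourth joint. Every line of $\mathcal L$ through $D$ joins $D$ to $A$, $B$ or $C$, so it lies in the plane spanned by $D$ and $\ell$. Then $D$ is not a joint, a contradiction.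

So for $d=3$ the bound holds for $J\le5$ over every field. For $J=6$ we have shown only that at least $8$ lines are needed, whereas $f(3,6,0)=9$.

## 4. Six joints on eight lines

Can six joints be formed by eight lines in dimension three?

A first attempt places six points with no three collinear and joins them by a graph in which every vertex has degree $3$. That uses $9$ lines, and one cannot do better this way. If no three joints are collinear, each line carries at most two joints, and six joints have at least $18$ incidences, which forces $L\ge 9$. So an eight-line example must contain a line $A$ with at least three joints.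

From here the count of Section 3 dictates the whole shape. Four joints on $A$ would force nine lines, so there are exactly three, $A_1,A_2,A_3$. At least six further lines pass through them, so at most one of the eight lines misses all of $A_1,A_2,A_3$. Each of the other three joints needs such a line, since otherwise its lines would all lie in one plane through $A$. So there is exactly one such line $B$; it contains the other three joints $B_1,B_2,B_3$, and exactly six lines run through the $A_i$ besides $A$. Each $B_j$ needs at least two of these six, and none of the six contains two of the $B_j$. Hence each $B_j$ is on exactly two of them, and likewise each $A_i$. The six lines form a bipartite graph on $3+3$ vertices with all degrees $2$. Its complement in the complete bipartite graph is a perfect matching, and after relabeling the lines are $A_iB_j$ with $i\ne j$. This is the closed hexagon $A_1B_2A_3B_1A_2B_3$, with its three $A$-vertices on one line and its three $B$-vertices on another. It remains to check that it works.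

**Hexagon Lemma.** Let $\mathbb F$ be infinite, let $A,B$ be skew lines in $\mathbb F^3$ (no plane contains both), let $A_1,A_2,A_3$ be distinct points of $A$ and $B_1,B_2,B_3$ distinct points of $B$. Then the lines $A$, $B$ and $A_iB_j$ $(i\neq j)$ are exactly $8$ lines, and their joints are exactly the six points $A_i,B_j$.

*Proof.*

**Step 1. Count the lines.** The line $A_iB_j$ meets $A$ exactly in $A_i$: a second common point would make it equal to $A$, but $B_j\notin A$. Likewise it meets $B$ exactly in $B_j$. So the six lines $A_iB_j$ are distinct from one another and from $A$ and $B$.

**Step 2. The six points are joints.** Through $A_i$ pass $A$ and the two lines $A_iB_j$, $A_iB_{j'}$ with $\{j,j'\}=\{1,2,3\}\setminus\{i\}$. The latter two span the plane containing $A_i$ and $B$. That plane does not contain $A$, because $A$ and $B$ are skew. So the three directions are independent. The same argument applies at $B_j$ with the roles exchanged.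

**Step 3. There are no other joints.** A point of $A$ other than the $A_i$ lies on only one of our lines, namely $A$, by Step 1 and because $A\cap B=\emptyset$. The same holds for $B$. Let $p\notin A\cup B$ lie on two distinct lines $A_iB_j$ and $A_kB_l$. If $i=k$, they meet only in $A_i\in A$; if $j=l$, only in $B_j\in B$; neither point is $p$. If $i\ne k$ and $j\ne l$, the two lines meet, so they lie in a plane. That plane contains $A_i,A_k,B_j,B_l$, hence $A$ and $B$, which is impossible. So such a $p$ lies on at most one line. $\blacksquare$

Since $8<9=f(3,6,0)$, the bound fails for $d=3$, $J=6$ over every infinite field, and by Section 3 the minimum there is exactly $8$. This is a single small value of $J$, however, and the question concerns all large $J$.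

## 5. One bad value against all large $J$: where the failure can be stored

How can one failure be turned into infinitely many? There are two obvious attempts.

**Attempt in dimension 3.** Put the hexagon next to a large arrangement of $M\ge5$ planes, with no interaction. This gives $\binom M2+8$ lines and $\binom M3+6$ joints. But $\binom M3+6=\binom M3+\binom42$ is a cascade, so $f\big(3,\binom M3+6,0\big)=\binom M2+4$, and we are $4$ lines above the bound. In the cascade the remainder $6$ is measured by $f(2,6,0)=4$ and no longer by $f(3,6,0)=9$.

**Attempt in dimension 4.** In dimension $4$ a remainder of $6$ after a large $\binom M4$ is measured by $f(3,6,0)=9$, so this is the place where the hexagon should help. Put the hexagon in a hyperplane $H$ of $\mathbb F^4$. Its eight lines now form no joints at all, since all directions lie in a three-dimensional space: each of the six points lacks a fourth direction. Adding one transversal line at each point costs six more lines, for a total of $14$, and we may spend at most $8$.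

So the transversal directions must come from lines that are already paid for. A large arrangement $G_1,\dots,G_M$ in $\mathbb F^4$ has $\binom M3$ lines $G_a\cap G_b\cap G_c$, all of which cross $H$ if things are generic, and they cross it at the triple intersection points of the planes $G_i\cap H$. If the six hexagon points are among these triple points, the missing directions cost nothing. We therefore want two things:

* the hexagon should be drawn on triple points of a few planes in general position in $\mathbb F^3$;
* those planes should extend to hyperplanes $G_i$ of $\mathbb F^4$ in general position together with $H$.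

Both can be achieved, and the procedure can be iterated. Here are the results.

**Theorem 1.** Let $\mathbb F$ be an infinite field and $d\ge4$. For all integers $M_d>M_{d-1}>\dots>M_4\ge5$, put
$$J=\sum_{i=4}^d\binom{M_i}i+6.$$
Some set of exactly $f(d,J,0)-1$ lines in $\mathbb F^d$ forms exactly $J$ joints. Hence there is no $J_0(d)$ for any $d\ge4$, even for one fixed infinite field such as $\mathbb Q$.

So the answer to the question is **no**.

**Theorem 2.**

* (a) For $d=1,2$ the bound holds for all $J\ge1$ and all fields.
* (b) For $d\ge4$ and $\mathbb F$ infinite, at least $\binom{T-4}{d-3}$ integers $J\le X$ violate the bound, where $T=\lfloor(d!X)^{1/d}\rfloor-1$ (for $T\ge d+1$). This is $\gg_d X^{1-3/d}$.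
* (c) For $d\ge5$ and $\mathbb F$ infinite, there are infinitely many $J$ for which $J$ joints are formed by at most $f(d,J,0)-\lfloor(d-2)^2/8\rfloor$ lines.
* (d) For $d=3$, the bound holds for $J\le5$ over every field. It fails for $J=6$ over every infinite field, where the minimum is $8$ and $f(3,6,0)=9$.

Part (a) was proved in Section 2 and part (d) in Sections 3 and 4. (Skew lines $A,B$ with three points on each certainly exist over an infinite field; Section 7 gives a choice.) Whether the bound holds for all large $J$ when $d=3$ is not decided here, and the question does not need it.

## 6. Systems of hyperplanes and the lifting lemma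

From now on $\mathbb F$ is infinite. We use one elementary fact repeatedly: *finitely many proper subspaces do not cover $\mathbb F^r$*. Indeed, any $r$ of the vectors $(1,u,\dots,u^{r-1})$, $u\in\mathbb F$, are independent, so a proper subspace contains at most $r-1$ of these infinitely many vectors.

**Definition (general position).** A family of $N\ge k$ hyperplanes in $\mathbb F^k$ is in *general position* if any $k$ of them have linearly independent normals and no $k+1$ of them have a common point.

Then any $k$ of them meet in exactly one point, and any fewer also have independent normals.

**Definition (system).** A *$(k;N,L,J)$-system* consists of $N\ge k$ hyperplanes in general position in $\mathbb F^k$ together with a set $\mathcal L$ of exactly $L$ lines in $\mathbb F^k$ forming exactly $J$ joints, such that each joint of $\mathcal L$ lies on $k$ of the hyperplanes.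

The lines of $\mathcal L$ need not be intersections of the hyperplanes; only the joints are tied to them. By Section 1 this freedom is essential.

*Example.* Three lines in $\mathbb F^2$, pairwise non-parallel and not concurrent, serve both as the hyperplanes and as $\mathcal L$. The three corners are the joints, so this is a $(2;3,3,3)$-system. Put the plane into $\mathbb F^3$ as $H$ and draw through its three lines planes $G_1,G_2,G_3$ that meet in a point outside $H$. The lines $G_a\cap G_b$ are three new lines, and with the old triangle they are the six edges of a tetrahedron with four joints. So a $(2;3,3,3)$-system has become a $(3;4,6,4)$-system, with $6=3+\binom32$ and $4=3+\binom33$.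

**Lemma 1 (lifting).** Let $k\ge2$. If a $(k;N,L,J)$-system exists, then for every $M\ge\max(N,k+1)$ there is a
$$\Big(k+1;\;M+1,\;L+\tbinom Mk,\;J+\tbinom M{k+1}\Big)\text{-system}.$$

*Proof.* Identify $\mathbb F^k$ with $H=\{(x,t):t=0\}\subset\mathbb F^{k+1}$. Let the hyperplanes of the given system be $Q_i=\{x:n_i\cdot x=c_i\}$, $1\le i\le N$. We choose hyperplanes $G_1,\dots,G_M$ of $\mathbb F^{k+1}$ one at a time, with $G_i\cap H=Q_i$ for $i\le N$, so that at each stage the family $\{H,G_1,\dots,G_j\}$ satisfies

> $(*)$ any at most $k+1$ of its members have linearly independent normals, and no $k+2$ of them have a common point.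

For $j=0$ the family is $\{H\}$, and $(*)$ holds.

**Step 1. Extending the prescribed traces ($j\le N$).** The purpose is to tilt a hyperplane around $Q_j$ without creating a coincidence. Put
$$G_j=\{(x,t): n_j\cdot x+s_jt=c_j\},\qquad s_j\in\mathbb F\text{ to be chosen}.$$
Then $G_j\cap H=Q_j$ whatever $s_j$ is. The slope $s_j$ is our only freedom, and we show that only finitely many values are bad. Subfamilies without $G_j$ satisfy $(*)$ by the previous stage, so we look at those containing $G_j$.

*Independence of normals.* Take at most $k+1$ members, including $G_j$.

* Suppose $H$, with normal $(0,1)$, is among them. The others are at most $k$ hyperplanes $G_i$ with normals $(n_i,s_i)$. The $n_i$ involved are independent, since the $Q_i$ are in general position, so the $(n_i,s_i)$ together with $(0,1)$ are independent.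
* Suppose $H$ is not among them and there are at most $k$ members. Their $n_i$ are independent, hence so are the $(n_i,s_i)$.
* The remaining case is $\{G_j\}\cup\{G_i:i\in I\}$ with $|I|=k$ and all $i<j$. The $n_i$, $i\in I$, form a basis of $\mathbb F^k$, so the span of the $(n_i,s_i)$, $i\in I$, is the graph of a linear functional on $\mathbb F^k$. It contains $(n_j,s)$ for exactly one $s$. Exclude that one value of $s_j$, for each of the finitely many $I$.

*Concurrency.* Suppose $k+2$ members, including $G_j$, have a common point.

* If $H$ is among them, the common point lies in $H$ and on $k+1$ of the $Q_i$, which is impossible by general position of the $Q_i$.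
* Otherwise the other $k+1$ are hyperplanes $G_i$ with $i<j$. By $(*)$ at the previous stage their normals are independent, so they meet in a single point $(y,t)$. Here $t\ne0$, since otherwise $H$ and these $k+1$ hyperplanes would be $k+2$ members of the earlier family with a common point. The point lies on $G_j$ only if $n_j\cdot y+s_jt=c_j$, which holds for exactly one value of $s_j$. Exclude it.

Only finitely many values are excluded and $\mathbb F$ is infinite, so $s_j$ can be chosen.

**Step 2. Adding free hyperplanes ($N<j\le M$).** These enlarge the arrangement to the desired size. Choose the normal of $G_j$ outside the finitely many proper subspaces of $\mathbb F^{k+1}$ spanned by at most $k$ normals of earlier members ($H$ included). Then choose the constant term so that $G_j$ avoids the finitely many points that are intersections of $k+1$ earlier members; each point forbids one constant. Both choices are possible because $\mathbb F$ is infinite, and $(*)$ holds again.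

**Step 3. The new lines.** We name them and count. For $I\subset[M]$ with $|I|=k$ let $\ell_I=\bigcap_{i\in I}G_i$, which is a line by $(*)$. If $I\ne I'$, pick $j\in I'\setminus I$. By $(*)$ the line $\ell_I$ meets $G_j$ in a single point, while $\ell_{I'}\subset G_j$, so $\ell_I\ne\ell_{I'}$. Also by $(*)$, $\ell_I$ meets $H$ in a single point. So $\ell_I\not\subset H$, and its direction is not in the direction space of $H$. Let $\mathcal B=\{\ell_I\}$ and regard $\mathcal L$ as a set of lines in $H$. Then
$$|\mathcal B\cup\mathcal L|=\binom Mk+L.$$

**Step 4. The joints off $H$.** These are the $\binom M{k+1}$ joints of the arrangement. For $K\subset[M]$ with $|K|=k+1$ let $q_K=\bigcap_{i\in K}G_i$, a single point. If $q_K=q_{K'}$ with $K\ne K'$, at least $k+2$ of the $G_i$ would be concurrent; if $q_K\in H$, then $H$ and the $k+1$ hyperplanes of $K$ would be. So by $(*)$ the $q_K$ are $\binom M{k+1}$ distinct points, none in $H$. The lines $\ell_{K\setminus\{i\}}$, $i\in K$, pass through $q_K$. The direction $v_i\neq0$ of $\ell_{K\setminus\{i\}}$ is annihilated by the normals of $G_j$ for $j\in K\setminus\{i\}$, hence not by the normal of $G_i$, since the $k+1$ normals are independent. Applying the normal of $G_i$ to a linear relation among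 the $v$'s shows that the coefficient of $v_i$ is $0$. So the $v_i$ are independent and $q_K$ is a joint.

**Step 5. Every other joint is a joint of $\mathcal L$ in $H$.** This rules out unwanted joints. Let $p$ be a joint of $\mathcal B\cup\mathcal L$ that is not any $q_K$. If two distinct lines $\ell_I,\ell_{I'}$ passed through $p$, then $p$ would lie on $|I\cup I'|\ge k+1$ of the $G_i$, so it would be some $q_K$. Hence at most one line of $\mathcal B$ passes through $p$. The lines of $\mathcal L$ have directions in the $k$-dimensional direction space of $H$, so at most $k$ of $k+1$ independent lines at $p$ belong to $\mathcal L$. Therefore the $k+1$ independent lines at $p$ are one $\ell_I$ and $k$ lines of $\mathcal L$ with independent directions. So $p\in H$, and $p$ is a joint of $\mathcal L$ in $H$.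

**Step 6. Every joint of $\mathcal L$ in $H$ survives.** Here the free transversals enter. Let $p$ be a joint of $\mathcal L$ in $H\cong\mathbb F^k$. By the definition of a system, $p$ lies on $Q_i$, $i\in I$, for some $I\subset[N]$ with $|I|=k$. Since $Q_i\subset G_i$ and $N\le M$, we get $p\in\ell_I$. The direction of $\ell_I$ is not in the direction space of $H$, so with $k$ independent lines of $\mathcal L$ at $p$ it gives $k+1$ independent directions. So $p$ is a joint of $\mathcal B\cup\mathcal L$.

**Step 7. The result is again a system.** This is what allows iteration. As the $q_K$ are not in $H$, there are exactly $\binom M{k+1}+J$ joints. Each lies on $k+1$ of the $M+1$ hyperplanes $H,G_1,\dots,G_M$: the point $q_K$ on the $G_i$, $i\in K$, and a joint $p$ of $\mathcal L$ on $H$ and $k$ of the $G_i$. These $M+1\ge k+1$ hyperplanes are in general position by $(*)$. $\blacksquare$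

## 7. The hexagon on five planes

To start the lifting we need the hexagon as a system, with few planes.

**Lemma 2.** Over any infinite field there is a $(3;5,8,6)$-system.

*Proof.*

**Step 1. Five planes in general position.** For five distinct $u\in\mathbb F$ take the planes $x_1+ux_2+u^2x_3=u^3$. Any three normals $(1,u,u^2)$ are independent (Vandermonde). No four of the planes share a point $(x_1,x_2,x_3)$, since the cubic $u^3-x_3u^2-x_2u-x_1$ has at most three roots $u$. Call the planes $P_1,\dots,P_5$ and let $p_{ijk}=P_i\cap P_j\cap P_k$. These ten points are distinct, since two equal ones would give four concurrent planes.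

**Step 2. Two skew lines with three triple points each.** Put
$$A=P_1\cap P_2\ni A_1=p_{123},\;A_2=p_{124},\;A_3=p_{125},$$
$$B=P_3\cap P_4\ni B_1=p_{134},\;B_2=p_{234},\;B_3=p_{345}.$$
The lines $A$ and $B$ are disjoint, since no four planes are concurrent. They are not parallel, since $A$ meets the plane $P_3\supset B$ in exactly one point. Two disjoint non-parallel lines lie in no common plane, so $A$ and $B$ are skew.

**Step 3. Apply the Hexagon Lemma.** The lines $A$, $B$ and $A_iB_j$ $(i\neq j)$ are $8$ lines forming exactly the $6$ joints $A_i,B_j$, and each of these is a triple intersection of the five planes. $\blacksquare$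

## 8. Counterexamples in every dimension at least four

*Proof of Theorem 1.*

**Step 1. Compute the bound.** Let $M_d>\dots>M_4\ge5$. Since $6=\binom43+\binom22+\binom11$ and $M_4>4$, the $d$-cascade of $J=\sum_{i=4}^d\binom{M_i}i+6$ is given by $M_d>\dots>M_4>4>2>1$. Hence
$$f(d,J,0)=\sum_{i=4}^d\binom{M_i}{i-1}+6+2+1=\sum_{i=4}^d\binom{M_i}{i-1}+9.\tag{1}$$

**Step 2. Lift the hexagon to dimension $d$.** Start from the $(3;5,8,6)$-system of Lemma 2 and apply Lemma 1 with $k=3,4,\dots,d-1$ in turn, taking $M=M_{k+1}$. We check the condition $M\ge\max(N,k+1)$. For $k=3$ it reads $M_4\ge5=\max(5,4)$. For $k\ge4$ the current system has $N=M_k+1\le M_{k+1}$ hyperplanes, and $M_{k+1}\ge M_4+(k-3)\ge k+2$. The step from $k$ to $k+1=i$ adds $\binom{M_i}{i-1}$ lines and $\binom{M_i}i$ joints. The result is a set of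
$$\sum_{i=4}^d\binom{M_i}{i-1}+8$$
lines in $\mathbb F^d$ forming exactly $\sum_{i=4}^d\binom{M_i}i+6=J$ joints. By (1) this is $f(d,J,0)-1$ lines.

**Step 3. Conclude.** Keep $M_4,\dots,M_{d-1}$ fixed and let $M_d\to\infty$. Then $J\to\infty$, so over the fixed field $\mathbb F$ the bound fails for arbitrarily large $J$, and no $J_0(d)$ exists. $\blacksquare$

For $d=4$ this says that over every infinite field and for every $M\ge5$ there are $\binom M3+8$ lines forming exactly $\binom M4+6$ joints, while $f\big(4,\binom M4+6,0\big)=\binom M3+9$. The smallest case is $M=5$: eighteen lines form $11$ joints, and $11=\binom54+\binom43+\binom22+\binom11$ gives $f(4,11,0)=10+6+2+1=19$.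

## 9. How many $J$ fail

*Proof of Theorem 2(b).*

**Step 1. An upper bound for a cascade in terms of its top entry.** Let $J=\sum_{i=t}^d\binom{a_i}i$ be a $d$-cascade. The entries decrease strictly, so $a_i\le a_d-(d-i)$, and therefore
$$J\le\sum_{i=1}^d\binom{a_d-d+i}{i}=\binom{a_d+1}d-1<\binom{a_d+1}d,\tag{2}$$
by the identity $\sum_{i=0}^d\binom{n+i}i=\binom{n+d+1}d$ with $n=a_d-d\ge0$.

**Step 2. Count violating values.** Let $T=\lfloor(d!X)^{1/d}\rfloor-1\ge d+1$. The set $\{5,\dots,T\}$ has $T-4\ge d-3$ elements. Each of its $(d-3)$-subsets $\{M_4<\dots<M_d\}$ gives, by Theorem 1, a value $J$ that violates the bound. Distinct subsets give distinct cascades, hence distinct $J$. By (2),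
$$J<\binom{M_d+1}d\le\binom{T+1}d\le\frac{(T+1)^d}{d!}\le X.$$
So at least $\binom{T-4}{d-3}$ integers $J\le X$ violate the bound.

**Step 3. The order of magnitude.** Since $T\ge5$ we have $T-4\ge T/5$, so $\binom{T-4}{d-3}\ge\big(\frac{T-4}{d-3}\big)^{d-3}\ge\big(\frac{T}{5(d-3)}\big)^{d-3}$. Since $T+2>(d!X)^{1/d}$ and $T\ge2$, we have $T\ge\frac{T+2}2>\frac12X^{1/d}$. Hence the count is $\gg_dX^{(d-3)/d}=X^{1-3/d}$. $\blacksquare$

## 10. Larger deficits from regular graphs in dimension at least five

For $d=4$ the seed lives in $\mathbb F^3$, where points with no three collinear did not beat the bound for six joints, and we needed collinear joints. In higher dimension a graph on points in general position beats the bound by a growing amount. To lift such a seed we need it to be a system, and the following lemma supplies the hyperplanes.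

**Lemma 3.** Let $\mathbb F$ be infinite, $k\ge2$, and let $p_1,\dots,p_n$ be distinct points of $\mathbb F^k$, $n\ge1$. There are $kn$ hyperplanes in general position in $\mathbb F^k$ such that each $p_i$ lies on $k$ of them.

*Proof.* Choose successively $k$ hyperplanes through $p_1$, then $k$ through $p_2$, and so on. When choosing a new hyperplane through $p_i$, require:

* its normal lies outside every span of at most $k-1$ previous normals;
* it avoids every intersection point of $k$ previous hyperplanes;
* it avoids every $p_{i'}\ne p_i$.

The first condition excludes finitely many proper subspaces of normals. For the other two, let $q$ be a point to be avoided. Then $q\ne p_i$. This is clear for $q=p_{i'}$. The previous hyperplanes through $p_i$ are only those chosen for $p_i$ itself, and there are fewer than $k$ of them, so $p_i$ is not an intersection point of $k$ previous hyperplanes. A hyperplane through $p_i$ with normal $a$ contains $q$ exactly when $a\cdot(q-p_i)=0$, and this is a proper subspace of normals. Finitely many proper subspaces do not cover $\mathbb F^k$, so the choice is possible.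

By the first condition any $k$ of the $kn$ hyperplanes have independent normals. Among any $k+1$ of them, the one chosen last avoids the intersection point of the other $k$, so no $k+1$ are concurrent. $\blacksquare$

*Proof of Theorem 2(c).* Let $k=d-1\ge4$, $0\le m\le k-1$ and $n=k+1+m$.

**Step 1. A graph with few edges and minimum degree at least $k$.** We want a graph on $n$ vertices with minimum degree at least $k$ and exactly $\lceil kn/2\rceil$ edges. Take the vertex set $\mathbb Z/n$ and recall $n\ge k+1$.

* $k$ even: join vertices at cyclic distance at most $k/2$. All degrees are $k$, and there are $kn/2$ edges.
* $k$ odd, $n$ even: join vertices at distance at most $\frac{k-1}2$ or equal to $\frac n2$. Since $\frac n2\ge\frac{k+1}2$, the second kind is new and adds one to each degree. All degrees are $k$.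
* $k$ and $n$ odd: now $n\ge k+2$. Join vertices at distance at most $\frac{k-1}2$, which gives degrees $k-1$ and $\frac{n(k-1)}2$ edges. Add the edges $\{i,i+\frac{n-1}2\}$ for $0\le i\le\frac{n-1}2$. Their ends are at cyclic distance $\frac{n-1}2\ge\frac{k+1}2$, so they are new. They are distinct, because $2\cdot\frac{n-1}2=n-1\not\equiv0\pmod n$, so no such edge arises from two values of $i$. They cover all vertices: $i$ runs over $0,\dots,\frac{n-1}2$ and $i+\frac{n-1}2$ over $\frac{n-1}2,\dots,n-1$. So every degree is at least $k$, and the number of edges is $\frac{n(k-1)}2+\frac{n+1}2=\frac{kn+1}2=\lceil kn/2\rceil$.

**Step 2. The seed.** Turn the graph into lines. Take $n$ points $(u,u^2,\dots,u^k)$ with distinct $u$ on the moment curve of $\mathbb F^k$; any $k+1$ of them are affinely independent by Vandermonde. Put the graph of Step 1 on them and let $\mathcal L$ be the set of lines spanned by its edges. No three of the points are collinear, so distinct edges span distinct lines and $|\mathcal L|=\lceil kn/2\rceil$.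

Each vertex $v$ is a joint, because $v$ and $k$ of its neighbors are affinely independent, so the $k$ edge directions at $v$ are linearly independent. There are no other joints. Lines from two disjoint edges are disjoint, because their four end points are affinely independent. Distinct lines from edges with a common vertex meet only there. So distinct lines of $\mathcal L$ meet only at vertices, and there are exactly $n$ joints. With the hyperplanes of Lemma 3 this is a $(k;kn,\lceil kn/2\rceil,n)$-system.

**Step 3. Lift once and compute the bound.** By Lemma 1, for every $M\ge kn$ (and $kn\ge k+1$) there are $\binom M{d-1}+\lceil kn/2\rceil$ lines in $\mathbb F^d$ forming exactly $J=\binom Md+n$ joints. Now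
$$n=k+1+m=\binom{k+1}k+\sum_{i=1}^m\binom{k-i}{k-i},$$
and $M\ge kn>k+1>k-1>\dots>k-m\ge1$, so together with $\binom Md$ this is the $d$-cascade of $J$. Hence
$$f(d,J,0)=\binom M{d-1}+\binom{k+1}{2}+\sum_{i=1}^m(k-i),$$
using $\binom{k+1}{k-1}=\binom{k+1}2$ and $\binom{k-i}{k-i-1}=k-i$.

**Step 4. Compare.** The bound exceeds the number of lines by
$$\binom{k+1}2+mk-\frac{m(m+1)}2-\Big\lceil\frac{k(k+1+m)}2\Big\rceil=\Big\lfloor mk-\frac{m(m+1)}2-\frac{km}2\Big\rfloor=\Big\lfloor\frac{m(k-1-m)}2\Big\rfloor,\tag{3}$$
where we used $x-\lceil y\rceil=\lfloor x-y\rfloor$ for an integer $x$. With $m=\lfloor\frac{k-1}2\rfloor$ we have $m(k-1-m)=\lfloor\frac{(k-1)^2}4\rfloor$, so (3) equals $\lfloor(k-1)^2/8\rfloor=\lfloor(d-2)^2/8\rfloor$. Letting $M\to\infty$ gives infinitely many $J$. $\blacksquare$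

With $k=3$ the right-hand side of (3) is $\lfloor m(2-m)/2\rfloor=0$ for $m=0,1,2$. This is why dimension four needed the hexagon on two skew lines, with its two lines of three joints each.
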